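# A non-cDV threefold singularity with exactly one maximal modifying generator

Conventions. We work over $\mathbb{C}$. All modules are finitely generated, $\ell$ denotes length, and MCM means maximal Cohen–Macaulay. For a module $M$ over a local ring $(R,\mathfrak m)$, put $M^*=\mathrm{Hom}_R(M,R)$, and let $\Omega M$ be the kernel of a surjection $F\to M$ with $F$ free. The zero module has depth $\infty$; we count it as free and as MCM.

## 1. Reflexive, modifying and maximal modifying modules

Let $R$ be a complete local normal Gorenstein ring of dimension $3$. We use the following textbook facts.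

* (F1) $\mathrm{depth}\,N$ is the least $i$ with $H^i_{\mathfrak m}(N)\neq 0$. For $0\to A\to B\to C\to 0$ exact, $\mathrm{depth}\,A\ge\min(\mathrm{depth}\,B,\mathrm{depth}\,C+1)$, $\mathrm{depth}\,C\ge\min(\mathrm{depth}\,B,\mathrm{depth}\,A-1)$ and $\mathrm{depth}\,B\ge\min(\mathrm{depth}\,A,\mathrm{depth}\,C)$. Also $\mathrm{depth}\,\mathrm{Hom}_R(N,M)\ge\min(2,\mathrm{depth}\,M)$.
* (F2) $M$ is reflexive if $M\to M^{**}$ is an isomorphism. A reflexive $R$-module has depth $\ge2$, and reflexivity localizes. Over a regular local ring of dimension $\le2$, reflexive modules are free.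
* (F3) If $N$ is MCM, then $\mathrm{Ext}^i_R(N,R)=0$ for $i\ge1$, $N^*$ is MCM, and $N\cong N^{**}$. MCM modules localize to MCM modules or $0$.
* (F4) $\mathrm{Cl}(R)$ is the group of isomorphism classes of reflexive modules of rank one. It is generated by the height-one primes, and $n[\mathfrak p]=0$ exactly when the symbolic power $\mathfrak p^{(n)}$ is principal. $R$ is a UFD if and only if $\mathrm{Cl}(R)=0$. If $I$ is reflexive of rank one, then $\mathrm{End}_R(I)=R$, since $R$ is normal.
* (F5) If $R=S/(f)$ with $S$ a power series ring, an MCM $R$-module $Z$ has an $S$-resolution $0\to S^n\xrightarrow{\varphi}S^n\to Z\to0$. As $f$ kills $Z$, there is $\psi$ with $\varphi\psi=\psi\varphi=f$ (a matrix factorization, Eisenbud). Modulo $f$, the sequence $\cdots\xrightarrow{\bar\varphi}R^n\xrightarrow{\bar\psi}R^n\xrightarrow{\bar\varphi}R^n\to Z\to0$ is exact.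

**Definition 1.1.** A reflexive $R$-module $M$ is *modifying* if $\mathrm{End}_R(M)$ is an MCM $R$-module.

Free modules are modifying, and by (F4) so is every reflexive module of rank one. Two examples will stay with us.

**Example 1.2 (the quadric cone).** Let $R=\mathbb{C}[[x,y,z,w]]/(xy-zw)$ and $I=(x,z)$. The relations $yx-wz=0$ and $zx-xz=0$ give a map onto $I$ from the cokernel of
$$\varphi=\begin{pmatrix} y & z\\ -w& -x\end{pmatrix},\qquad \det\varphi=-(xy-zw).$$
Over $S=\mathbb{C}[[x,y,z,w]]$ the map $\varphi$ is injective. Its cokernel is killed by $\det\varphi$, and it has depth $3$, so it is an MCM $R$-module. Over the fraction field of $R$ the matrix has rank $1$, so the cokernel has rank $1$, like $I$. The kernel of $\mathrm{coker}\,\varphi\to I$ is therefore torsion inside a torsion-free module, hence zero. So $I\cong\mathrm{coker}\,\varphi$ is MCM, of rank one, and not free, because $x,z$ are linearly independent modulo $\mathfrak m^2$. By (F3), $I^*$ is MCM as well, so $\mathrm{End}_R(R\oplus I)\cong R\oplus I\oplus I^*\oplus R$ is MCM. Thus $R\oplus I$ is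 modifying.

**Example 1.3 (regular rings, by hand).** Let $R=\mathbb{C}[[x,y,z]]$. We show that *a reflexive module that is not free is never modifying*. If $M$ is reflexive and not free, then $\mathrm{depth}\,M=2$, so the minimal resolution is $0\to R^b\to R^c\to M\to0$ with $b>0$ and matrix entries in $\mathfrak m$. Apply $\mathrm{Hom}(-,M)$ and let $C$ be the image of $M^c\to M^b$:
$$0\to\mathrm{End}(M)\to M^c\to C\to0,\qquad 0\to C\to M^b\to\mathrm{Ext}^1(M,M)\to0 .$$
Since $C\subseteq\mathfrak mM^b$, Nakayama gives $\mathrm{Ext}^1(M,M)\ne0$. By (F2), $M$ is free at primes $\ne\mathfrak m$, so $\mathrm{Ext}^1(M,M)$ has finite length. As $H^0_{\mathfrak m}(M)=H^1_{\mathfrak m}(M)=0$, we get $H^1_{\mathfrak m}(C)\cong\mathrm{Ext}^1(M,M)\neq0$, and $H^1_{\mathfrak m}(C)$ injects into $H^2_{\mathfrak m}(\mathrm{End}(M))$. So $\mathrm{depth}\,\mathrm{End}(M)\le2$. For instance, for $M=\ker\big((x,y,z):R^3\to R\big)$ the Koszul resolution gives $b=1$, $c=3$ and $\mathrm{Ext}^1(M,M)=M/\mathfrak mM\cong\mathbb{C}^3$.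

**Definition 1.4.** $M$ is *maximal modifying* (MM) if it is modifying and, whenever $M\oplus X$ is modifying for some reflexive $X$, we have $X\in\mathrm{add}\,M$. An MM module $M$ is an *MM generator* if $R\in\mathrm{add}\,M$. A module is *basic* if its indecomposable summands are pairwise non-isomorphic.

Here $\mathrm{add}\,M$ is the class of direct summands of finite sums $M^k$. In Example 1.2, $R$ is modifying but not MM, since $R\oplus I$ is modifying and $I\notin\mathrm{add}\,R$. In Example 1.3 every modifying module is free, so if $M=R^n$ with $n\ge1$ and $M\oplus X$ is modifying, then $X$ is free and $X\in\mathrm{add}\,M$. The zero module is not MM, because $0\oplus R$ is modifying. So over $\mathbb{C}[[x,y,z]]$ the MM modules are the $R^n$ with $n\geq 1$; each is a generator; $R\oplus R$ is not basic; and there is exactly one basic MM generator, $R$.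

A generator is automatically MCM. Indeed, if $R\in\mathrm{add}\,M$ then $R$ is a summand of $M$ (Krull–Schmidt holds since $R$ is complete), so $M=\mathrm{Hom}(R,M)$ is a summand of $\mathrm{End}_R(M)$. A modifying module that is not a generator is only known to have depth $\ge2$, and this will cost us one extra step later.

**Definition 1.5.** An *NCCR* of $R$ is a ring $\mathrm{End}_R(M)$ of finite global dimension, with $M\neq0$ modifying. For $R=\mathbb{C}[[x,y,z]]$, the ring $\mathrm{End}_R(R)=R$ is one.

## 2. Crepant morphisms, minimal models and cDV points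

Let $R$ be as in Section 1, and also the completion of a finitely generated $\mathbb{C}$-algebra at a maximal ideal.

**Definition 2.1.** $R$ has *rational singularities* if for a resolution $\pi:X\to\mathrm{Spec}\,R$ we have $H^0(X,\mathcal{O}_X)=R$ and $H^i(X,\mathcal{O}_X)=0$ for $i\ge1$. Regular rings are an example: take $\pi=\mathrm{id}$.

**Definition 2.2.** Let $Y$ be normal with $\mathbb{Q}$-Cartier $K_Y$, and let $E$ be a prime divisor on a normal $W$ with $g:W\to Y$ proper and birational. The *discrepancy* $a(E,Y)$ is the coefficient of $E$ in $K_W-g^*K_Y$; it depends only on the valuation of $E$. $Y$ is *terminal* if $a(E,Y)>0$ for all $E$ exceptional over $Y$; regular schemes are terminal. A projective birational $f:X\to\mathrm{Spec}\,R$ is *crepant* if $K_X=f^*K_R$. In that case $a(E,X)=a(E,\mathrm{Spec}\,R)$ for all $E$ over $X$.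

Example: blow up the origin of $\mathbb{A}^3$, with $x_i=x_1u_i$. Then $dx_1\wedge dx_2\wedge dx_3=x_1^2\,dx_1\wedge du_2\wedge du_3$, so the exceptional divisor has discrepancy $2$, and this blowup is not crepant.

**Definition 2.3.** A *minimal model* of $\mathrm{Spec}\,R$ is a projective birational crepant $f:X\to\mathrm{Spec}\,R$ where $X$ has only $\mathbb{Q}$-factorial terminal singularities.

Example: for $xy=zw$, let $X$ be the blowup of $(x,z)$. In the chart $x=zs$ we get $w=ys$, with free coordinates $y,z,s$; in the chart $z=xt$ we get $y=wt$, with free coordinates $x,w,t$. So $X$ is regular and its closed fibre is a $\mathbb{P}^1$ (coordinates $s$ and $t=1/s$). No divisor is contracted, so $K_X=f^*K_R$, and $X$ is a minimal model with a one-dimensional closed fibre.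

**Definition 2.4.** $R$ is *cDV* if a generic hyperplane section through the closed point is smooth or a du Val (ADE) surface singularity.

Regular $R$ is cDV. The ring $xy=zw$ is cDV: a general substitution $w=\alpha x+\beta y+\gamma z+\cdots$ leaves a nondegenerate quadratic part in $x,y,z$, an $A_1$ point (for instance $w=z$ gives $xy=z^2$). On the other hand, if $R=\mathbb{C}[[x_1,\dots,x_4]]/(f)$ is a domain and $f$ has order $3$, then $R$ is not cDV. For $t\in\mathfrak m\setminus\mathfrak m^2$ we have $R/tR\cong\mathbb{C}[[a,b,c]]/(\bar f)$ with $0\neq\bar f\in(a,b,c)^3$, of multiplicity $\ge3$, whereas smooth and du Val surface points have multiplicity $\le2$.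

## 3. The conjecture on finitely many MM generators, and its failure

The following statement is from M. Wemyss, "Flops and Clusters in the Homological Minimal Model Program", arXiv:1411.7189 (2014).

**Conjecture.** Let $R$ be a Gorenstein $3$-fold with only rational singularities. Then $R$ admits only finitely many basic MM generators, up to isomorphism, if and only if the minimal models of $\mathrm{Spec}\,R$ have fibres of dimension at most one (equivalently, $R$ is cDV).

It is a known result that a complete local cDV singularity admits only finitely many basic MM generators, so $(\Leftarrow)$ holds. The remaining question is $(\Rightarrow)$: can a surface sit inside the fibre of a minimal model while there are only finitely many MM generators? It can. We prove four statements.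

**Theorem A.** Let $S=\mathbb{C}[[x_1,\dots,x_4]]$ and let $R=S/(f)$ be an isolated hypersurface singularity: $\dim R=3$ and $R_{\mathfrak q}$ is regular for every prime $\mathfrak q\neq\mathfrak m$. The following are equivalent:

1. $\mathrm{Cl}(R)\otimes\mathbb{Q}=0$;
2. $R$ is a UFD;
3. every modifying $R$-module is free.

If they hold, the MM modules are exactly the nonzero free modules, so $R$ is the unique basic MM module and the unique basic MM generator.

**Theorem B.** Let $f=f_3+f_4+\cdots\in\mathbb{C}[x_1,\dots,x_4]$ with $f_i$ homogeneous of degree $i$. Assume that $E=V(f_3)\subset\mathbb{P}^3$ is a normal integral cubic surface and that $f_4$ vanishes at no singular point of $E$. Let $R=\mathbb{C}[[x_1,\dots,x_4]]/(f)$ and let $\pi:X\to\mathrm{Spec}\,R$ be the blowup of $\mathfrak m$. Then: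

* (a) $X$ is regular with exceptional fibre $E$, $\pi$ is crepant, and $R$ is a normal Gorenstein isolated rational singularity;
* (b) $R$ is not cDV, $X$ is a minimal model, and every minimal model of $\mathrm{Spec}\,R$ has a $2$-dimensional fibre;
* (c) $\mathrm{Cl}(R)\cong\mathrm{Pic}(E)/\mathbb{Z}[\mathcal{O}_E(1)]$.

**Corollary C (the conjecture is false).** In Theorem B, every modifying $R$-module is free if and only if $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal{O}_E(1)]$, and then $R$ has exactly one basic MM generator. This holds for $x^3+y^3+z^3+w^4$; for $x^3+y^3+z^3+\lambda xyz+w^4$ with $\lambda^3\neq-27$ (giving uncountably many isomorphism classes of $\mathbb{C}$-algebras); and for $xyz+w^3+x^4+y^4+z^4$. These $R$ have a regular crepant resolution but no NCCR.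

**Corollary D.** In Theorem B, $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal{O}_E(1)]$ if and only if either $E$ is a cone over a smooth plane cubic, or $E$ has only rational double points, of total rank $6$.

## 4. Line bundles on a minimal model see only the class group

How would one try to prove $(\Rightarrow)$? Suppose $X\to\mathrm{Spec}\,R$ is a regular minimal model that contracts a prime divisor $E$ to $\mathfrak m$ and is an isomorphism over $U=\mathrm{Spec}\,R\setminus\{\mathfrak m\}$. A surface in the fibre suggests producing modules from line bundles $L$ on $X$. Extending $L|_U$ reflexively over $\mathfrak m$ gives a reflexive module $I_L$ of rank one. All of these are modifying, and one would hope to complete infinitely many of them to MM generators.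

The attempt stops at the map $L\mapsto I_L$. It factors through $\mathrm{Pic}(X)\to\mathrm{Pic}(U)=\mathrm{Cl}(R)$, whose kernel contains $\mathcal{O}_X(E)$. If $\mathrm{Cl}(R)=0$, every $I_L$ is $R$, however large the fibre is. So the test case is a factorial $R$ with a surface in the fibre, and there the question is whether modifying modules of higher rank exist.

Next, which property should force a modifying module to be free? In Example 1.3 it was the vanishing of $\mathrm{Ext}^1(M,M)$. Over a singular ring this does not suffice: the module $I$ of Example 1.2 is modifying, and Step 1 of Section 6 will show that $\mathrm{Ext}^1(I,I)=0$, although $I$ is not free. What happens in degree $2$? Let $Y$ be the image of the middle map in the sequence $0\to I\to R^2\to R^2\to I\to0$ given by (F5) (see Lemma 5.1). From $0\to Y\to R^2\to I\to 0$ we get $\mathrm{Ext}^2(I,I)\cong\mathrm{Ext}^1(Y,I)$, and from $0\to I\to R^2\to Y\to0$ we get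
$$\mathrm{Ext}^1(Y,I)=\mathrm{coker}\big(\mathrm{Hom}(R^2,I)\to\mathrm{Hom}(I,I)=R\big).$$
As $Y$ is MCM, $\mathrm{Ext}^1(Y,R)=0$, so every map $I\to R$ extends to $R^2$. The image is therefore the set of all endomorphisms factoring through free modules, that is, the ideal $I^*\cdot I$, where $I^*=\{a\in\mathrm{Frac}\,R: aI\subseteq R\}$. Now $1\in I^*$, and $w/x=y/z\in I^*$ sends $x\mapsto w$ and $z\mapsto y$. So $I^*I\supseteq(x,y,z,w)=\mathfrak m$. It is not all of $R$: otherwise some $ab$ with $a\in I^*$, $b\in I$ is a unit, and $I$ has $R$ as a summand, so is free. Hence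
$$\ell\,\mathrm{Ext}^2(I,I)-\ell\,\mathrm{Ext}^1(I,I)=1-0=1. \tag{1}$$

The number in (1) is the key. For a non-free MCM module $X$ with $\mathrm{Ext}^1(X,X)=0$ over an isolated hypersurface singularity, $\ell\,\mathrm{Ext}^2(X,X)-\ell\,\mathrm{Ext}^1(X,X)$ is strictly positive. It is also the value of a bilinear form on the Grothendieck group. We shall show that the form is identically zero when $\mathrm{Cl}(R)$ is torsion, so no such $X$ can exist.

## 5. The alternating length of Ext as a form on the Grothendieck group

In Sections 5 and 6, $R=S/(f)$ is as in Theorem A. It is a hypersurface, hence Gorenstein and $S_2$, and it is regular in codimension $\le 2$. So it is normal, and being local it is a domain.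

**Lemma 5.1.** For all $A,B$ and $i\ge4$, $\mathrm{Ext}^i_R(A,B)$ has finite length and $\mathrm{Ext}^i_R(A,B)\cong\mathrm{Ext}^{i+2}_R(A,B)$. If $A$ is MCM, both statements hold for $i\ge1$, and there is an exact sequence $0\to A\to R^n\to R^n\to A\to0$.

*Proof.* For $\mathfrak q\ne\mathfrak m$ the ring $R_{\mathfrak q}$ is regular of dimension $\le2$, so $\mathrm{Ext}^i_R(A,B)_{\mathfrak q}=0$ for $i\ge3$. If $A$ is MCM, then $A_{\mathfrak q}$ is MCM over a regular ring or zero, so it is free and this holds for $i\ge1$. Hence the finite length.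

Let $A$ be MCM, with $\varphi,\psi$ as in (F5). Then $\ker\bar\varphi=\mathrm{im}\,\bar\psi\cong R^n/\ker\bar\psi=R^n/\mathrm{im}\,\bar\varphi\cong A$. This gives $0\to A\to R^n\xrightarrow{\bar\varphi}R^n\to A\to0$, so $A$ is a second syzygy of itself and $\mathrm{Ext}^j(A,B)\cong\mathrm{Ext}^{j+2}(A,B)$ for $j\ge1$. For general $A$, the depth inequalities show that $\Omega^3A$ is MCM (or $0$), and $\mathrm{Ext}^i(A,B)=\mathrm{Ext}^{i-3}(\Omega^3A,B)$ for $i\ge4$. $\square$

Define, for any $j\ge2$,
$$h(A,B)=\ell\,\mathrm{Ext}_R^{2j}(A,B)-\ell\,\mathrm{Ext}_R^{2j+1}(A,B).$$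
By Lemma 5.1 this does not depend on $j$, and $h(A,B)=\ell\,\mathrm{Ext}^2(A,B)-\ell\,\mathrm{Ext}^1(A,B)$ if $A$ is MCM. Equation (1) says $h(I,I)=1$ for the quadric cone.

**Lemma 5.2.** $h$ is additive on short exact sequences in each variable, and $h(R,-)=0=h(-,R)$. So $h$ induces a bilinear form on $V=G_0(R)\otimes\mathbb{Q}$.

*Proof.* Let $0\to A'\to A\to A''\to0$ be exact. In the long exact sequence
$$\cdots\to\mathrm{Ext}^i(A'',B)\to\mathrm{Ext}^i(A,B)\to\mathrm{Ext}^i(A',B)\to\mathrm{Ext}^{i+1}(A'',B)\to\cdots$$
take the segment from $\mathrm{Ext}^4(A'',B)$ to $\mathrm{Ext}^{2n+3}(A',B)$. Each degree $i$ contributes three terms, and the sign flips from one degree to the next, so the alternating sum of lengths is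
$$\sum_{i=4}^{2n+3}(-1)^i\big(\ell\,\mathrm{Ext}^i(A'',B)-\ell\,\mathrm{Ext}^i(A,B)+\ell\,\mathrm{Ext}^i(A',B)\big)=n\big(h(A'',B)-h(A,B)+h(A',B)\big).$$
The segment is exact except at its ends. So the sum equals, up to signs, the length of the kernel of the first map plus that of the cokernel of the last map. These are at most $\ell\,\mathrm{Ext}^4(A'',B)$ and $\ell\,\mathrm{Ext}^{2n+3}(A',B)=\ell\,\mathrm{Ext}^5(A',B)$, independently of $n$. A multiple $n\cdot c$ that stays bounded as $n\to\infty$ has $c=0$. For the second variable repeat this with the blocks $\mathrm{Ext}^i(A,B')\to\mathrm{Ext}^i(A,B)\to\mathrm{Ext}^i(A,B'')$. Finally, $\mathrm{Ext}^i(R,B)=0$ for $i\ge1$, and $\mathrm{Ext}^i(A,R)=0$ for $i\ge4$ because $R$ has injective dimension $3$. $\square$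

To show that $h$ vanishes we need one source of zeros. It is intersection theory on the regular ring $S$ of dimension $4$: two curves in a $4$-dimensional space are too small to meet with nonzero multiplicity.

**Lemma 5.3.** If $\ell(A\otimes_RB)<\infty$ and $\dim A+\dim B<4$, then $h(A,B)=0$.

*Proof.* **Step 1: relate $\mathrm{Ext}_R$ to $\mathrm{Ext}_S$.** Let $F\to A$ be a finite free $S$-resolution, $P=F\otimes_SR$, and $Q\to A$ a free $R$-resolution. The homology of $P$ is $\mathrm{Tor}^S_q(R,A)$. Computing it from $0\to S\xrightarrow{f}S\to R\to0$ with $fA=0$, we find $A$ for $q=0,1$ and $0$ otherwise. Lift $\mathrm{id}_A$ to a map $P\to Q$ and let $K$ be its cone. The long exact homology sequence of the cone shows that $K$ has homology only in degree $2$, namely $H_2(K)\cong H_1(P)\cong A$. As $K$ is a complex of free modules bounded below, it is homotopy equivalent to $Q$ shifted by $2$. Apply $\mathrm{Hom}_R(-,B)$ to the degreewise split sequence $0\to Q\to K\to P[1]\to0$, and use $\mathrm{Hom}_R(P,B)=\mathrm{Hom}_S(F,B)$. The resulting long exact sequence is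
$$\cdots\to\mathrm{Ext}^i_R(A,B)\to\mathrm{Ext}^i_S(A,B)\to\mathrm{Ext}^{i-1}_R(A,B)\to\mathrm{Ext}^{i+1}_R(A,B)\to\cdots \tag{2}$$
starting with $0\to\mathrm{Ext}^0_R\to\mathrm{Ext}^0_S\to0$.

**Step 2: count lengths in (2).** All terms are supported on $\mathrm{Supp}(A\otimes B)\subseteq\{\mathfrak m\}$, so they have finite length. Let $e_i,s_i$ be the lengths of $\mathrm{Ext}^i_R(A,B)$ and $\mathrm{Ext}^i_S(A,B)$. Then $s_i=0$ for $i>4$. For even $n\ge4$ we have $\mathrm{Ext}_S^{n+1}=0$, so (2) may be stopped at $\cdots\to\mathrm{Ext}_R^{n-1}\to\mathrm{Ext}^{n+1}_R\to0$. It consists of blocks $\mathrm{Ext}^i_R,\mathrm{Ext}^i_S,\mathrm{Ext}^{i-1}_R$ for $0\le i\le n$, followed by $\mathrm{Ext}_R^{n+1}$. The alternating sum is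
$$0=\sum_{i=0}^{n+1}(-1)^ie_i-\sum_i(-1)^is_i-\sum_{j=0}^{n-1}(-1)^je_j=e_n-e_{n+1}-\sum_i(-1)^is_i .$$
Hence $h(A,B)=\sum_i(-1)^i\ell\,\mathrm{Ext}^i_S(A,B)$.

**Step 3: turn $\mathrm{Ext}_S$ into $\mathrm{Tor}^S$.** Let $D=\mathrm{Hom}_S(F,S)$, a bounded complex of finite free modules with $H^j(D)=\mathrm{Ext}^j_S(A,S)$ and $D\otimes_SB=\mathrm{Hom}_S(F,B)$. Let $T\to B$ be a finite free $S$-resolution. The total complex of $D\otimes T$ has the cohomology of $D\otimes B$, namely $\mathrm{Ext}_S^\bullet(A,B)$, because the terms of $D$ are free. Taking cohomology in the $D$-direction first, with $T$ flat, gives a spectral sequence with finitely many terms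
$$\mathrm{Tor}^S_i(\mathrm{Ext}^j_S(A,S),B)\Rightarrow\mathrm{Ext}^{j-i}_S(A,B).$$
Its terms have finite length, since $\mathrm{Ext}^j_S(A,S)$ is supported in $\mathrm{Supp}\,A$. The alternating sum of lengths is the same on every page, so
$$h(A,B)=\sum_j(-1)^j\chi^S(\mathrm{Ext}^j_S(A,S),B),\qquad \chi^S(A',B)=\sum_i(-1)^i\ell\,\mathrm{Tor}^S_i(A',B).$$

**Step 4: apply Serre's vanishing theorem.** For power series rings over a field (Serre, *Algèbre locale. Multiplicités*, Ch. V.B), $\chi^S(A',B')=0$ if $\ell(A'\otimes B')<\infty$ and $\dim A'+\dim B'<\dim S$. Here $\dim\mathrm{Ext}^j_S(A,S)\le\dim A$, so every term vanishes. $\square$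

**Lemma 5.4.** If $\mathrm{Cl}(R)\otimes\mathbb{Q}=0$, then $h=0$.

*Proof.* Every module $N$ has a filtration with factors $R/P_i$, the $P_i$ containing $\mathrm{ann}\,N$; a minimal prime $\mathfrak p$ of $N$ occurs $\ell(N_{\mathfrak p})$ times. So $V$ is spanned by the classes $[R/\mathfrak p]$. We treat the heights one at a time.

**Height 3.** Take a prime $\mathfrak p$ with $\dim R/\mathfrak p=1$ and $x\in\mathfrak m\setminus\mathfrak p$. From $0\to R/\mathfrak p\xrightarrow{x}R/\mathfrak p\to R/(\mathfrak p+xR)\to0$ we get $[R/(\mathfrak p+xR)]=0$. This module is nonzero of finite length, so its class is a positive multiple of $[R/\mathfrak m]$. Hence $[R/\mathfrak m]=0$ in $V$.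

**Height 1.** As $\mathrm{Cl}(R)$ is torsion, $\mathfrak p^{(n)}=(a)$ for some $n\ge1$. From $0\to R\xrightarrow{a}R\to R/(a)\to0$ we get $[R/(a)]=0$. As $(a)$ is $\mathfrak p$-primary, the primes in a filtration of $R/(a)$ are $\mathfrak p$, occurring $\ell(R_{\mathfrak p}/\mathfrak p^nR_{\mathfrak p})=n$ times, and primes of height $\ge2$. So $n[R/\mathfrak p]$, hence $[R/\mathfrak p]$, lies in the span of the $[R/P]$ with $\mathrm{ht}\,P=2$.

**Height 0.** This is $[R]$, and $h(R,-)=h(-,R)=0$.

**Height 2 against height 2.** It remains to show $h(R/\mathfrak p,R/\mathfrak q)=0$ for $\mathfrak p,\mathfrak q$ of height $2$. If $\mathfrak p\ne\mathfrak q$, then $R/(\mathfrak p+\mathfrak q)$ has finite length and $1+1<4$, so Lemma 5.3 applies. If $\mathfrak p=\mathfrak q$, move $\mathfrak p$ away from itself: choose a regular sequence $a,b\in\mathfrak p$ (possible as $R$ is Cohen–Macaulay). Then $[R/(a,b)]=0$, by $0\to R/(a)\xrightarrow{b}R/(a)\to R/(a,b)\to0$. Filtering $R/(a,b)$,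
$$0=e[R/\mathfrak p]+\sum_{P\ne\mathfrak p,\ \mathrm{ht}P=2}e_P[R/P]\quad\text{in }V,\qquad e=\ell\big((R/(a,b))_{\mathfrak p}\big)\ge1 .$$
So $e\,h(R/\mathfrak p,R/\mathfrak p)=-\sum e_P\,h(R/P,R/\mathfrak p)=0$ by the case of distinct primes. $\square$

**Lemma 5.5.** If $X$ is MCM, $\mathrm{Ext}^1(X,X)=0$ and $h(X,X)=0$, then $X$ is free.

*Proof.* We have $0=h(X,X)=\ell\,\mathrm{Ext}^2(X,X)-\ell\,\mathrm{Ext}^1(X,X)$, so $\mathrm{Ext}^2(X,X)=0$. Let $Y$ be the image of the middle map in $0\to X\to R^n\to R^n\to X\to0$. From $0\to Y\to R^n\to X\to0$ we get $\mathrm{Ext}^1(Y,X)\cong\mathrm{Ext}^2(X,X)=0$. So $0\to X\to R^n\to Y\to0$ splits, and $X$ is a summand of $R^n$. As $R$ is local, $X$ is free. $\square$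

## 6. Factoriality is equivalent to freeness of modifying modules

We prove Theorem A. For (1)⇒(3), let $M\ne0$ be reflexive with $\mathrm{End}_R(M)$ MCM.

**Step 1: $M$ is rigid, that is, $\mathrm{Ext}^1(M,M)=0$.** This runs the computation of Example 1.3 backwards, and uses neither (1) nor the hypersurface hypothesis beyond the isolated singularity. For $\mathfrak q\ne\mathfrak m$, $M_{\mathfrak q}$ is reflexive over a regular ring of dimension $\le2$, hence free; so $\mathrm{Ext}^1(M,M)$ has finite length. Apply $\mathrm{Hom}(-,M)$ to $0\to\Omega M\to F\to M\to0$ and let $C$ be the image of the middle map: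
$$0\to\mathrm{End}(M)\to\mathrm{Hom}(F,M)\to C\to0,\qquad 0\to C\to\mathrm{Hom}(\Omega M,M)\to\mathrm{Ext}^1(M,M)\to0 .$$
As $\mathrm{depth}\,M\ge2$ and $\mathrm{depth}\,\mathrm{End}(M)=3$, (F1) gives $\mathrm{depth}\,C\ge2$ and $\mathrm{depth}\,\mathrm{Hom}(\Omega M,M)\ge2$. The second sequence gives $H^0_{\mathfrak m}(\mathrm{Hom}(\Omega M,M))\to H^0_{\mathfrak m}(\mathrm{Ext}^1(M,M))\to H^1_{\mathfrak m}(C)$ with both ends zero. As $\mathrm{Ext}^1(M,M)=H^0_{\mathfrak m}(\mathrm{Ext}^1(M,M))$, it is $0$.

If $M$ is MCM, as for every MM generator, Lemmas 5.4 and 5.5 now show at once that $M$ is free. This already settles the count of MM generators. A general modifying $M$ may have depth $2$; then $h(M,M)$ does not compare $\mathrm{Ext}^2$ with $\mathrm{Ext}^1$, and Lemma 5.5 does not apply. So we replace $M$ by an MCM module.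

**Step 2: find $0\to G\to X\to M\to0$ with $G$ free and $X$ MCM.** As $\mathrm{depth}\,M\ge2$, $\Omega M$ is MCM or $0$. Take a free cover $0\to K\to G'\to(\Omega M)^*\to0$; here $K$ is MCM or $0$. Dualizing, with $\mathrm{Ext}^1((\Omega M)^*,R)=0$ and $(\Omega M)^{**}=\Omega M$, we get $0\to\Omega M\to G\to Z\to0$ with $G=G'^*$ free and $Z=K^*$ MCM or $0$. Let $X$ be the pushout of $F\leftarrow\Omega M\to G$. The cokernels of the two parallel pairs of maps agree, so there are exact sequences
$$0\to G\to X\to M\to0,\qquad 0\to F\to X\to Z\to0 .$$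
The second one shows that $X$ is MCM.

**Step 3: $X$ is free.** From the first sequence, $\mathrm{Ext}^1(M,M)\to\mathrm{Ext}^1(X,M)\to\mathrm{Ext}^1(G,M)=0$ is exact, so $\mathrm{Ext}^1(X,M)=0$ by Step 1. Also $\mathrm{Ext}^1(X,G)=0$ by (F3). As $\mathrm{Ext}^1(X,G)\to\mathrm{Ext}^1(X,X)\to\mathrm{Ext}^1(X,M)$ is exact, $\mathrm{Ext}^1(X,X)=0$. By Lemma 5.4, $h(X,X)=0$, and Lemma 5.5 shows that $X$ is free.

**Step 4: $M$ is free.** By Steps 2 and 3, $\mathrm{pd}\,M\le1$. If $\mathrm{pd}\,M=1$, take the minimal resolution $0\to R^b\to R^c\to M\to0$, $b>0$, with matrix entries in $\mathfrak m$. Then $\mathrm{Ext}^1(M,M)=\mathrm{coker}(M^c\to M^b)$, and the image lies in $\mathfrak mM^b\ne M^b$. So $\mathrm{Ext}^1(M,M)\ne0$, contradicting Step 1. Hence $M$ is free, which proves (1)⇒(3).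

**(3)⇒(2)⇒(1).** A reflexive module $I$ of rank one has $\mathrm{End}_R(I)=R$, so it is modifying, hence free by (3). Thus $\mathrm{Cl}(R)=0$ and $R$ is a UFD. That (2) implies (1) is clear.

**The MM modules.** Assume (1)–(3). An MM module is modifying, hence free, and it is nonzero because $0\oplus R$ is modifying. Conversely, $M=R^n$ with $n\ge1$ is modifying, and if $M\oplus X$ is modifying then it is free, so $X$ is free and $X\in\mathrm{add}\,R=\mathrm{add}\,M$. So the MM modules are exactly the nonzero free modules; the only basic one is $R$, and it is a generator. This proves Theorem A. $\blacksquare$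

## 7. Blowing up a cubic singularity: a regular crepant model with a surface fibre

Before the general case, do $f=x^3+y^3+z^3+w^4$ by hand. In the chart $x=wa$, $y=wb$, $z=wc$ we have $f=w^3(a^3+b^3+c^3+w)$, so the blowup is $\{w=-(a^3+b^3+c^3)\}$, an affine $3$-space with coordinates $a,b,c$. The exceptional surface $w=0$ is $a^3+b^3+c^3=0$: it is singular at the origin, although the threefold is not. In the chart $y=xb$, $z=xc$, $w=xd$ the equation is $1+b^3+c^3+xd^4=0$. On $x=0$ its $b$- and $c$-derivatives are $3b^2,3c^2$, which vanish together only at $b=c=0$, where the equation fails. The charts of $y$ and $z$ are the same by symmetry. So the blowup is smooth along its exceptional surface, the cone over a plane cubic.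

We turn to the proof of Theorem B. Since $\mathfrak m$-adic initial forms give $\mathrm{gr}_{\mathfrak m}R=\mathbb{C}[x_1,\dots,x_4]/(f_3)$, the exceptional fibre of $\pi$ is $\mathrm{Proj}\bigoplus_n\mathfrak m^n/\mathfrak m^{n+1}=E$. Put $I=\mathfrak m\mathcal{O}_X=\mathcal{O}_X(-E)$. It is invertible and $I^n/I^{n+1}=\mathcal{O}_E(n)$; in particular $\mathcal{O}_X(-E)|_E=\mathcal{O}_E(1)$.

**(a), Step 1: $X$ is regular.** Let $R_0$ be the local ring of $\mathbb{C}[x_1,\dots,x_4]/(f)$ at the origin, and $X_{\mathrm{alg}}$ the blowup of $\mathrm{Spec}\,\mathbb{C}[x_1,\dots,x_4]/(f)$ at the origin. In the chart $x_i=x_1u_i$ ($i=2,3,4$) it is $\{g=0\}\subset\mathbb{A}^4$ with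
$$g=f_3(1,u)+x_1f_4(1,u)+x_1^2(\cdots),$$
because $f=x_1^3g$ and $x_1$ is a nonzerodivisor modulo $g$ (as $f_3(1,u)\ne0$). On $E=\{x_1=0\}$ we have $\partial g/\partial u_i=\partial f_3(1,u)/\partial u_i$ and $\partial g/\partial x_1=f_4(1,u)$. If the $\partial g/\partial u_i$ all vanish at a point of $E$, then $f_3$ and its derivatives in $x_2,x_3,x_4$ vanish there. By Euler's relation the derivative in $x_1$ vanishes too, so the point is singular on $E$, and $f_4\ne0$ there by hypothesis. The other charts are the same, so $X_{\mathrm{alg}}$ is smooth along $E$.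

Blowups commute with flat base change, so $X$ is the base change of $X_{\mathrm{alg}}$ to $\mathrm{Spec}\,R$. Since $R/\mathfrak m^n=R_0/\mathfrak m_0^n$, with $\mathfrak m_0$ the maximal ideal of $R_0$, the infinitesimal thickenings of $E$ in $X$ and in $X_{\mathrm{alg}}$ agree, and so do the completed local rings at closed points of $E$. Hence $\mathcal{O}_{X,p}$ is regular for every closed $p\in E$. As $\pi$ is proper and $R$ is local, every closed point of $X$ maps to $\mathfrak m$, so lies on $E$. Every point of $X$ specializes to a closed one, and regularity localizes: $X$ is regular.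

**(a), Step 2: $R$ is a normal Gorenstein isolated singularity.** $\mathrm{Spec}\,R\setminus\{\mathfrak m\}\cong X\setminus E$ is regular, so $R$ is an isolated hypersurface singularity of dimension $3$. As at the start of Section 5, it is a normal Gorenstein domain. Hence $X$ is integral.

**(a), Step 3: $\pi$ is crepant.** Let $B$ be the blowup of $\mathrm{Spec}\,S$ at its closed point, with exceptional divisor $P\cong\mathbb{P}^3$; it is a flat base change of the blowup of $\mathbb{A}^4$ at the origin. In the chart above,
$$dx_1\wedge dx_2\wedge dx_3\wedge dx_4=x_1^3\,dx_1\wedge du_2\wedge du_3\wedge du_4,\qquad f=x_1^3g .$$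
So $\omega_B=\mathcal{O}_B(3P)$, and the divisor of the pullback of $f$ is $X+3P$, whence $\mathcal{O}_B(X)\cong\mathcal{O}_B(-3P)$. By adjunction $\omega_X\cong(\omega_B\otimes\mathcal{O}_B(X))|_X\cong\mathcal{O}_X\cong\pi^*\omega_R$. As $E$ is the only exceptional prime divisor, $K_X=\pi^*K_R+aE$ for some integer $a$, and $\mathcal{O}_X(aE)\cong\mathcal{O}_X$. Restricting to $E$, $\mathcal{O}_E(-a)\cong\mathcal{O}_E$, and $a=0$ since $\mathcal{O}_E(1)$ is ample. So $\pi$ is crepant.

**(a), Step 4: rationality.** From $0\to\mathcal{O}_{\mathbb{P}^3}(n-3)\to\mathcal{O}_{\mathbb{P}^3}(n)\to\mathcal{O}_E(n)\to0$ we get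
$$H^1(E,\mathcal{O}_E(n))=0\ (n\in\mathbb{Z}),\qquad H^2(E,\mathcal{O}_E(n))=0\ (n\ge0). \tag{3}$$
Indeed, $H^1$ lies between $H^1(\mathbb{P}^3,\mathcal{O}(n))=0$ and $H^2(\mathbb{P}^3,\mathcal{O}(n-3))=0$. And $H^2$ lies between $H^2(\mathbb{P}^3,\mathcal{O}(n))=0$ and $H^3(\mathbb{P}^3,\mathcal{O}(n-3))$, which is dual to $H^0(\mathbb{P}^3,\mathcal{O}(-n-1))=0$ for $n\ge0$. Let $E_n\subset X$ be defined by $I^{n+1}$, so $E_0=E$. By (3), induction on $n$ along $0\to\mathcal{O}_E(n)\to\mathcal{O}_{E_n}\to\mathcal{O}_{E_{n-1}}\to0$ gives $H^i(E_n,\mathcal{O}_{E_n})=0$ for $i=1,2$. The theorem on formal functions, with $R$ complete, gives $H^i(X,\mathcal{O}_X)=\varprojlim H^i(E_n,\mathcal{O}_{E_n})=0$ for $i=1,2$. For $i\ge3$ the group vanishes because the fibres have dimension $\le2$. Finally, $H^0(X,\mathcal{O}_X)$ is a finite $R$-algebra inside $\mathrm{Frac}\,R$, so equals $R$ by normality. Thus $R$ has a rational singularity.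

The algebraic local ring $R_0$ has one too. Its blowup $X_0$ is regular, since its closed points lie on $E$; by flat base change $H^i(X_0,\mathcal{O})\otimes_{R_0}R=H^i(X,\mathcal{O}_X)=0$ for $i\ge1$, and $R_0\to R$ is faithfully flat. The ring $R_0$ is normal because $R$ is, so $H^0(X_0,\mathcal{O})=R_0$.

**(b), Step 1: $R$ is not cDV.** This is the check after Definition 2.4: $R$ is a domain and $f$ has order $3$.

**(b), Step 2: $X$ is a minimal model.** $\pi$ is projective, birational and crepant, and $X$ is regular, hence $\mathbb{Q}$-factorial and terminal. Its closed fibre is the surface $E$.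

**(b), Step 3: every minimal model keeps a surface over $\mathfrak m$.** Let $X'\to\mathrm{Spec}\,R$ be any minimal model. As $\pi$ is crepant and $E$ is a divisor on $X$, $a(E,\mathrm{Spec}\,R)=0$. As $X'\to\mathrm{Spec}\,R$ is crepant, $a(E,X')=0$. As $X'$ is terminal, divisors exceptional over $X'$ have positive discrepancy, so $E$ is not exceptional over $X'$. Its centre on $X'$ is thus a divisor, and it lies over $\mathfrak m$. So the closed fibre of $X'$ has dimension $2$.

**(c), Step 1: reduce to $\mathrm{Pic}(X)\cong\mathrm{Pic}(E)$.** Put $U=X\setminus E\cong\mathrm{Spec}\,R\setminus\{\mathfrak m\}$. The closed point has codimension $3$ and $U$ is regular, so $\mathrm{Cl}(R)=\mathrm{Cl}(U)=\mathrm{Pic}(U)$. As $X$ is regular and $E$ is a prime divisor, $\mathrm{Pic}(U)=\mathrm{Pic}(X)/\mathbb{Z}[\mathcal{O}_X(-E)]$, and $\mathcal{O}_X(-E)|_E=\mathcal{O}_E(1)$. So (c) follows once $\mathrm{Pic}(X)\to\mathrm{Pic}(E)$ is bijective.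

**(c), Step 2: injectivity.** Let $L|_E\cong\mathcal{O}_E$. From $0\to\mathcal{O}_E(n)\otimes L|_E\to L|_{E_n}\to L|_{E_{n-1}}\to0$, the cokernel of $H^0(E_n,L|_{E_n})\to H^0(E_{n-1},L|_{E_{n-1}})$ embeds in $H^1(E,\mathcal{O}_E(n))=0$. So a trivializing section on $E$ lifts to a compatible system, that is, by formal functions, to some $s\in H^0(X,L)$. The zero locus of $s$ is closed and misses $E$, which contains all closed points of $X$. So it is empty, and $s$ trivializes $L$.

**(c), Step 3: surjectivity.** For $n\ge1$ the ideal $I^n/I^{n+1}$ of $\mathcal{O}_{E_n}$ has square zero, so $a\mapsto1+a$ gives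
$$0\to\mathcal{O}_E(n)\to\mathcal{O}_{E_n}^\times\to\mathcal{O}_{E_{n-1}}^\times\to1 .$$
The obstruction to lifting a line bundle from $E_{n-1}$ to $E_n$ lies in $H^2(E,\mathcal{O}_E(n))=0$. So a line bundle on $E$ extends to a compatible system on all $E_n$. By Grothendieck's existence theorem (EGA III, 5.1.4) the system comes from a coherent sheaf on $X$. At closed points of $E$ its completed stalks are free of rank one, hence so are its stalks. As every point of $X$ specializes to such a point, the sheaf is a line bundle. This proves Theorem B. $\blacksquare$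

## 8. Cubic surfaces whose Picard group is generated by the hyperplane class

We prove Corollary C. By Theorem B, $R$ is an isolated hypersurface singularity, and by (c) it is a UFD if and only if $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal{O}_E(1)]$. By Theorem A this is equivalent to every modifying module being free, and then $R$ is the only basic MM generator. It remains to treat the examples.

**Step 1: elliptic cones satisfy the hypotheses of Theorem B.** Let $f=c(x,y,z)+w^4$ with $C=V(c)\subset\mathbb{P}^2$ a smooth cubic. For $c=x^3+y^3+z^3+\lambda xyz$ smoothness holds when $\lambda^3\ne-27$. At a singular point $3x^2=-\lambda yz$, $3y^2=-\lambda xz$ and $3z^2=-\lambda xy$, so $3x^3=3y^3=3z^3=-\lambda xyz$. If $xyz=0$, then $x=y=z=0$, which is excluded. Otherwise, multiplying the three equations gives $27=-\lambda^3$. The case $\lambda=0$ is $x^3+y^3+z^3$.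

The surface $E$ is the projective cone over $C$ with vertex $v=(0:0:0:1)$. It is integral, and its only singular point is $v$, since the gradient of $c$ vanishes only at $x=y=z=0$. A surface in $\mathbb{P}^3$ with isolated singularities is normal, and $f_4=w^4$ does not vanish at $v$.

**Step 2: $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal{O}_E(1)]$ for every cone $E$ over a smooth plane cubic $C$.** The lines joining $v$ to the points of $C$ form a $\mathbb{P}^1$-bundle $p:\tilde E=\mathbb{P}_C(\mathcal{O}\oplus\mathcal{O}(1))\to C$ with a map $\sigma:\tilde E\to E$, the blowup of the vertex, contracting a section $C_0$ to $v$. Let $H=\sigma^*\mathcal{O}_E(1)$. It has degree $1$ on the rulings, so $\mathrm{Pic}(\tilde E)=\mathbb{Z}H\oplus p^*\mathrm{Pic}(C)$; and $H|_{C_0}$ is trivial, since $\sigma(C_0)$ is a point. For $L\in\mathrm{Pic}(E)$ write $\sigma^*L\cong H^a\otimes p^*D$. Restrict to $C_0\cong C$: the left side is trivial because $C_0$ maps to a point, and $H^a|_{C_0}$ is trivial, so $D\cong\mathcal{O}_C$. Thus $\sigma^*L\cong\sigma^*\mathcal{O}_E(a)$. As $E$ is normal,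 $\sigma_*\mathcal{O}_{\tilde E}=\mathcal{O}_E$, and the projection formula gives $L\cong\mathcal{O}_E(a)$. Since $\mathcal{O}_E(1)$ is ample, it has infinite order, so $\mathrm{Pic}(E)\cong\mathbb{Z}$ with generator $\mathcal{O}_E(1)$. The whole group $\mathrm{Pic}(C)$ is killed by the single condition at the vertex.

**Step 3: uncountably many isomorphism classes.** A $\mathbb{C}$-algebra isomorphism between two such rings induces a graded isomorphism of the rings $\mathrm{gr}_{\mathfrak m}R=\mathbb{C}[x,y,z,w]/(c)$, so a projective equivalence of the surfaces $E$. It maps vertex to vertex, the vertex being the only singular point. Hence it induces an isomorphism of the spaces of lines through the vertex, so of the curves $C$. Every smooth plane cubic can be written in Hesse form $x^3+y^3+z^3+\lambda xyz$, so $j(C)$ takes all complex values in the family, and there are uncountably many isomorphism classes.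

**Step 4: the example $xyz+w^3+x^4+y^4+z^4$.** Here $E=\{xyz+w^3=0\}$, which is irreducible by Eisenstein's criterion in $w$ with the prime $x$. The gradient of its equation is $(yz,xz,xy,3w^2)$, so the singular points are those with $w=0$ and two of $x,y,z$ zero: $(1{:}0{:}0{:}0)$, $(0{:}1{:}0{:}0)$, $(0{:}0{:}1{:}0)$. At the first, in the chart $x=1$, the equation is $yz+w^3=0$, an $A_2$ point; the others are the same. So $E$ is normal, and $f_4=x^4+y^4+z^4$ equals $1$ at these points.

The torus $\{(a,b,c):abc=1\}\cong(\mathbb{C}^\times)^2$ acts on $E$ by scaling $x,y,z$ and fixing $w$, simply transitively on the open subset $w\ne0$. So $E$ is a complete normal toric surface. Its boundary $w=xyz=0$ consists of three lines, so its fan has $3$ rays. The Picard group of a complete toric variety is torsion free; a toric surface is $\mathbb{Q}$-factorial, so its Picard rank is that of its class group, $3-2=1$. Let $L$ generate $\mathrm{Pic}(E)\cong\mathbb{Z}$, with $\mathcal{O}_E(1)=L^m$. Since $E$ has degree $3$,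
$$3=\mathcal{O}_E(1)^2=m^2L^2,\qquad L^2\in\mathbb{Z}, \tag{4}$$
so $m=\pm1$ and $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal{O}_E(1)]$.

**Step 5: a crepant resolution, but no NCCR.** $X$ is a regular crepant resolution by Theorem B. A nonzero modifying module is $R^n$, with endomorphism ring the matrix ring $M_n(R)$. This is Morita equivalent to $R$, so it has infinite global dimension, because $R$ is not regular. $\blacksquare$

So $R=\mathbb{C}[[x,y,z,w]]/(x^3+y^3+z^3+w^4)$ satisfies all the hypotheses of the Conjecture, has exactly one basic MM generator, is not cDV, and all its minimal models have a $2$-dimensional fibre. The direction $(\Rightarrow)$, and with it the Conjecture, is false. Nothing is claimed here about modified forms of the Conjecture, for instance with the extra assumption that $R$ admits an NCCR.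

## 9. Rational double points of total rank six

We prove Corollary D. A normal cubic surface is either a cone over a smooth plane cubic or has only rational double points (Bruce–Wall, *On the classification of cubic surfaces*, J. London Math. Soc. 19 (1979)). For cones, Step 2 of Section 8 gives $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal{O}_E(1)]$. So let $E$ have only rational double points, of total rank $\mu$ (the sum of the indices of the $A_n,D_n,E_n$ that occur).

**Step 1: the Picard lattice of the minimal resolution.** Let $\rho:\tilde E\to E$ be the minimal resolution, with exceptional curves $C_1,\dots,C_\mu$. By adjunction $\omega_E=\mathcal{O}_E(-1)$, and rational double points are crepant, so $-K_{\tilde E}=\rho^*\mathcal{O}_E(1)$ is nef and big with $K_{\tilde E}^2=3$: $\tilde E$ is a weak del Pezzo surface of degree $3$. It is rational by Castelnuovo's criterion. Indeed, $H^1(\tilde E,\mathcal{O}_{\tilde E})=H^1(E,\mathcal{O}_E)=0$ by (3) and rationality of the singularities; and $2K_{\tilde E}$ is not effective, as its intersection with the nef class $\rho^*\mathcal{O}_E(1)$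 is $-6<0$. For a smooth projective rational surface, $\mathrm{Pic}$ is free of rank $10-K^2$ with nondegenerate intersection form. So $\mathrm{Pic}(\tilde E)\cong\mathbb{Z}^7$.

**Step 2: the rank of $\mathrm{Pic}(E)$.** The map $\rho^*:\mathrm{Pic}(E)\to\mathrm{Pic}(\tilde E)$ is injective by the projection formula, and its image has degree $0$ on each $C_i$. As the singularities are rational, conversely every $L$ with $L\cdot C_i=0$ for all $i$ is a pullback (Artin). So $\mathrm{Pic}(E)$ is the orthogonal complement of $C_1,\dots,C_\mu$. These classes are linearly independent, because their intersection matrix is negative definite, and the form on $\mathrm{Pic}(\tilde E)$ is nondegenerate. Hence $\mathrm{Pic}(E)$ is free of rank $7-\mu$.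

**Step 3: compare with $\mathcal{O}_E(1)$.** If $\mathrm{Pic}(E)=\mathbb{Z}[\mathcal{O}_E(1)]$, the rank is $1$ and $\mu=6$. Conversely, if $\mu=6$, let $L$ generate $\mathrm{Pic}(E)\cong\mathbb{Z}$ and write $\mathcal{O}_E(1)=L^m$. Then (4) holds again, and $3=m^2L^2$ forces $m=\pm1$. $\blacksquare$

For example, the surface $xyz+w^3=0$ of Section 8 has three $A_2$ points, and $2+2+2=6$. A smooth cubic surface has $\mu=0$, so $\mathrm{Pic}(E)\cong\mathbb{Z}^7$. There Theorem B(c) gives a class group of rank $6$, and by Theorem A the corresponding $R$ has modifying modules that are not free.
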